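# Boxes of common viewpoints in simply connected sets

## One dimension, convex sets, and convex visibility sets

The answer that one would first guess to the question of this talk is "yes". Let us state the question, see where this guess comes from, and test it.

**Definition (seeing).** Let $K\subset\mathbb R^d$. Two points $x,y\in K$ *see* each other if $[x,y]\subset K$. For $p\in K$ the *visibility set* of $p$ is
$$V_K(p)=\{x\in K:[p,x]\subset K\}.$$

Two facts will be used all the time. First, $V_K(p)$ is star-shaped about $p$: if $x\in V_K(p)$ and $x'\in[p,x]$, then $[p,x']\subset[p,x]\subset K$. Second, if $K$ is compact then so is $V_K(p)$: if $x_n\to x$ and $[p,x_n]\subset K$ for all $n$, then $[p,x]\subset K$ because $K$ is closed.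

**Definition (box).** An *axis parallel box* is a set $[a_1,b_1]\times\cdots\times[a_d,b_d]$. A box in which every point sees some point of $K$ is automatically contained in $K$.

*Simply connected* means path connected with trivial fundamental group, and $[n]=\{1,\dots,n\}$.

**Question.** Let $K\subset\mathbb R^d$ be compact and simply connected, and let $P_1,\dots,P_{2d}\subset K$ be finite and non-empty. Suppose that for every choice $p_1\in P_1,\dots,p_{2d}\in P_{2d}$ there is an axis parallel box of volume one, every point of which sees each of the $2d$ points. Must there be an index $i\in[2d]$ and an axis parallel box of volume one, every point of which sees all of $P_i$?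

The question comes from Connor Donovan, Danielle Paulson, Pablo Soberón, "Colorful and Quantitative Variations of Krasnosselsky's Theorem", arXiv:2304.04828 (2023). We call the $P_i$ *classes*. The number $2d$ looks natural, since a box in $\mathbb R^d$ is given by $2d$ numbers.

Here are some tests of the guess "yes". If some $P_i$ is a single point, any box supplied by the hypothesis works for that $i$. If $K$ is convex, everything sees everything, and again any box from the hypothesis works. On the line the guess is right as well.

**Theorem 1.** For $d=1$ the answer is yes.

**Proof.** A compact path connected subset of $\mathbb R$ is a compact interval, so any two points of $K$ see each other. The hypothesis gives an interval of length one inside $K$, and all its points see all of $P_1$ (and all of $P_2$). $\square$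

One more test is more serious. Recall the colorful Helly theorem: if $\mathcal C_1,\dots,\mathcal C_{D+1}$ are finite non-empty families of convex sets in $\mathbb R^D$, and $C_1\cap\dots\cap C_{D+1}\neq\emptyset$ for every choice $C_i\in\mathcal C_i$, then for some $i$ all members of $\mathcal C_i$ have a common point. Suppose that all the sets $V_K(p)$, $p\in\bigcup P_i$, happen to be convex, and allow $2d+1$ classes. Put
$$\mathcal B(p)=\Big\{(a,b)\in\mathbb R^{2d}: a_k<b_k \text{ for all }k,\ \prod_k(b_k-a_k)\ge1,\ \prod_k[a_k,b_k]\subset V_K(p)\Big\}.$$
This set is convex. Indeed, each point of a weighted average of two boxes is the weighted average of a point of the first and a point of the second, so convexity of $V_K(p)$ takes care of the inclusion, and the geometric mean $\prod_k(b_k-a_k)^{1/d}$ is a concave function of the positive numbers $b_k-a_k$. The colorful Helly theorem in $\mathbb R^{2d}$ gives an $i$ and a box of volume at least one inside every $V_K(p)$, $p\in P_i$. Shrink it to volume one. So with convex visibility sets, and one extra class, the guess is confirmed.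

The argument stops at the word "convex". A visibility set is only star-shaped. Take the L-shaped set
$$K=([0,4]\times[0,2])\cup([0,2]\times[0,4]),\qquad p=(4,0).$$
A point $(a,b)\in K$ with $b>2$ has $a\le2$. The segment from $p$ to it rises as it goes left, and at first coordinate $2$ its height is $2b/(4-a)$. It stays in $K$ iff this height is at most $2$, that is, $a+b\le4$. So $V_K(p)$ is $[0,4]\times[0,2]$ together with the triangle with vertices $(0,2),(2,2),(0,4)$. It contains the boxes $[0,4]\times[0,2]$ and $[0,1]\times[0,3]$, of areas $8$ and $3$, but not their average $[0,\frac52]^2$, whose corner $(\frac52,\frac52)$ is not even in $K$. So $\mathcal B(p)$ is not convex.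

This is not a mere defect of the method: the guess is wrong.

**Answer.** Yes if and only if $d=1$. For every $d\ge2$ the answer is no, even if $2d$ is replaced by any number $m$ of classes and "volume one" in the conclusion by any $\delta>0$.

Here are the precise statements that we shall prove.

**Theorem 2.** For all $d\ge2$, $m\ge1$, $\delta>0$ there are a compact star-shaped (hence contractible) $K\subset\mathbb R^d$ and pairwise disjoint finite non-empty $P_1,\dots,P_m\subset K$ such that

* (a) for all $p_1\in P_1,\dots,p_m\in P_m$ some axis parallel box of volume one has all its points seeing each of $p_1,\dots,p_m$;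
* (b) for every $i$, the set of all points seeing all of $P_i$ has volume $<\delta$.

With $m=2d$ and $\delta=1$ this settles the question negatively for all $d\ge2$: a box of volume one whose points all see $P_i$ would contradict (b). In a star-shaped $K$, however, the center sees everything, so there is still a common viewpoint, only not a box of them. In dimension three and higher even that can be destroyed.

**Theorem 3.** For all $d\ge3$, $m\ge1$ there are a compact simply connected $K\subset\mathbb R^d$ and finite $P_1,\dots,P_m\subset K$ satisfying (a) such that for every $i$ no point at all sees all of $P_i$.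

In the plane this is impossible once there are three classes.

**Theorem 4.** Let $K\subset\mathbb R^2$ be compact and simply connected, $m\ge3$, and $P_1,\dots,P_m\subset K$ finite and non-empty. If for each choice $p_i\in P_i$ some point sees $p_1,\dots,p_m$, then for some $i$ some point sees all of $P_i$. The number $3$ is optimal: for $m=2$ this fails, even under hypothesis (a).

## A triangle with three tails

We start with the last sentence of Theorem 4, which can be done by hand and shows the pattern of all our examples: $N=m+1$ points $p_1,\dots,p_N$, all classes built from them, and $N$ boxes, where the $j$-th box is seen by every $p_k$ with $k\ne j$. Any $m$ chosen points omit an index $j$, and the $j$-th box serves them. The difficulty is to prevent common viewpoints of all $N$ points. Here $m=2$, $N=3$.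

We build a thin set first and thicken it afterwards. The thickening is justified by the following lemma, which we use again for Theorem 3.

**Lemma 5.** Let $K_t$, $0<t<t_0$, be compact sets in $\mathbb R^d$ with $K_s\subset K_t$ for $s<t$, let $K_0=\bigcap_tK_t$, and let $p_1,\dots,p_N\in K_0$. If no point sees all $p_i$ in $K_0$, then for all sufficiently small $t$ no point sees all $p_i$ in $K_t$.

**Proof.** Otherwise there are $t_n\downarrow0$ and points $z_n$ with $[p_i,z_n]\subset K_{t_n}$ for all $i$. All $z_n$ lie in the compact set $K_{t_1}$, so after passing to a subsequence $z_n\to z$. Fix $t$. For large $n$ we have $[p_i,z_n]\subset K_{t_n}\subset K_t$, and $K_t$ is closed, so $[p_i,z]\subset K_t$. This holds for all $t$, so $[p_i,z]\subset K_0$ for all $i$, a contradiction. $\square$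

**Proof of the last sentence of Theorem 4.** Let $v_1,v_2,v_3$ be the vertices of a triangle $T$, indices mod $3$. Let $p_i$ lie on the line $v_{i+1}v_i$, outside $T$, beyond $v_i$. (For instance $v_1=(0,0)$, $v_2=(1,0)$, $v_3=(0,1)$, $p_1=(-\frac12,0)$, $p_2=(\frac32,-\frac12)$, $p_3=(0,\frac32)$.) Put $K_0=T\cup\bigcup_i[p_i,v_i]$. The tails $[p_i,v_i]$ are pairwise disjoint: $[p_i,v_i]$ and $[p_{i+1},v_{i+1}]$ lie on lines that meet only in $v_{i+1}$, and $v_{i+1}\notin[p_i,v_i]$.

**Step 1: visibility in $K_0$.** We claim $V_{K_0}(p_i)=[p_i,v_{i+1}]$. Near $p_i$ the set $K_0$ is just the tail, so a non-degenerate segment in $K_0$ starting at $p_i$ lies on the line $\ell=v_iv_{i+1}$. The set $T$ meets $\ell$ in $[v_i,v_{i+1}]$. The tail at $v_{i+1}$ lies on the line $v_{i+1}v_{i+2}$ and meets $\ell$ only in $v_{i+1}$. The tail at $v_{i+2}$ lies on the line $v_iv_{i+2}$, which meets $\ell$ only in $v_i$, and this tail does not contain $v_i$. So $K_0\cap\ell=[p_i,v_{i+1}]$, which proves the claim. The sets of $p_i$ and $p_{i+1}$ meet exactly in $v_{i+1}$. The three pairwise intersections are three different single points, so no point sees all three $p_i$ in $K_0$.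

**Step 2: thickening.** Let $K_t$ be the closed $t$-neighborhood of $K_0$. These sets are compact, decrease as $t\downarrow0$, and have intersection $K_0$. By Lemma 5, for small $t$ no point sees all three $p_i$ in $K_t$. Also $K_t$ is the union of the closed $t$-neighborhood $T'$ of $T$ and the closed $t$-neighborhoods $S_i$ of the tails. All are convex. For small $t$ the $S_i$ are pairwise disjoint, and each $T'\cap S_i$ is convex and non-empty. Moving each point of $S_i$ along a straight line to its nearest point in $T'\cap S_i$ is a deformation of $S_i$ inside $S_i$ that fixes $T'\cap S_i$. Together with the identity on $T'$ it deforms $K_t$ onto the convex set $T'$. So $K_t$ is contractible. Fix such a $t$ and put $K=K_t$.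

**Step 3: the squares.** Let $B_j$ be axis parallel squares of a common size centered at $v_j$, with circumradius at most $t$. For $q\in\{p_i,p_{i+1}\}$ we have $[q,v_{i+1}]\subset K_0$, and $\operatorname{conv}(\{q\}\cup B_{i+1})$ lies in the closed $t$-neighborhood of $[q,v_{i+1}]$, hence in $K$. So every point of $B_{i+1}$ sees both $p_i$ and $p_{i+1}$. Rescale so that the squares have area one, and put $P_1=P_2=\{p_1,p_2,p_3\}$. Every pair of chosen points, equal or not, is contained in some $\{p_i,p_{i+1}\}$, so (a) holds for $m=2$, but no point sees all of $P_1$ or all of $P_2$. $\square$

With more classes in the plane one would like to repeat this with $N=4$ or $5$ points. The first part of Theorem 4 forbids it: as soon as $m\ge3$ some point sees a whole class. In the plane we cannot abolish the common viewpoints. What we can do is to confine them to a region of negligible area.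

## Long thin wings: the proof of Theorem 2

The idea is as follows. Put $N>m$ points $p_j$ on the unit circle. For each $j$ build a long thin convex wing $W_j$, which starts from the convex hull of the points other than $p_j$ and ends far away in a big square $R_j$. Since $W_j$ is convex, every $p_k$ with $k\neq j$ sees all of $R_j$. The point $p_j$ sits beside the entrance of its own wing. A line of sight from $p_j$ must enter the wing at an angle, and so it must soon hit the opposite side. "Soon" is measured on the scale of the entrance, which is fixed before we decide how big $R_j$ is. So the common viewpoints stay in a disc of fixed radius $M$ while the squares $R_j$ are as large as we like. Rescaling makes the squares unit squares and the disc tiny.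

For example, let $N=4$. The points are $(\pm1,0),(0,\pm1)$. For $p=(1,0)$ the entrance is the left half of the square spanned by the four points, the triangle with vertices $(0,1),(-1,0),(0,-1)$, and the wing goes straight up. The constants below will be $\tau=\frac14$, $\rho_0=10$, $M=90$. A line of sight from $(1,0)$ inside the wing has first coordinate at most $\frac14$ at distance $10$ from the origin, so it leans to the left. At distance $90$ it has first coordinate below $-3$, but there the wing lies to the right of $-2$.

**Step 1: reduction to $d=2$.** Suppose $K,P_1,\dots,P_m$ work in $\mathbb R^2$, and $d>2$. Take $K\times[0,1]^{d-2}$ and $P_i\times\{0\}$. Since $[0,1]^{d-2}$ is convex, a point $(x,t)$ of the product sees $(p,0)$ iff $x$ sees $p$ in $K$. A box $R$ of area one becomes $R\times[0,1]^{d-2}$, of volume one. The set seeing all of $P_i$ is multiplied by $[0,1]^{d-2}$, so its volume equals the former area. The product is compact, and star-shaped if $K$ is. So let $d=2$.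

**Step 2: the construction.** The order of choices matters: first constants that depend only on $N$, then the size $s$ of the squares, then their distance $L$. Put
$$N=\max(m+1,4),\quad \alpha=\tfrac{2\pi}N\le\tfrac\pi2,\quad \kappa=\cos\alpha\in[0,1),$$
$$\tau=\tfrac{1-\kappa}4,\quad \rho_0=2+\tfrac8{\sin\alpha},\quad M=2+\tfrac{2(\rho_0+1)}\tau .$$
Since $\tau\le\frac14$, we have $M\ge2+8(\rho_0+1)>\rho_0$. Choose $s>0$ with $4s^2>\pi M^2/\delta$, put $\sigma=\sqrt2\,s$, and choose $L$ so large that
$$\varepsilon:=\frac\sigma L\le\min\Big\{\tfrac12,\ \tfrac{\sin\alpha}4,\ \tfrac\tau{2(\rho_0+1)},\ \tfrac1{2(M+1)}\Big\}.$$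
For $j\in[N]$ (indices mod $N$) let $u_j=p_j=(\cos j\alpha,\sin j\alpha)$, $t_j=(-\sin j\alpha,\cos j\alpha)$, and
$$Q_j=\operatorname{conv}\{p_i:i\ne j\},\qquad R_j=Lt_j+[-s,s]^2,$$
$$W_j=\operatorname{conv}(Q_j\cup R_j),\qquad K=\bigcup_{j=1}^NW_j .$$
We write $u_j$ when we use it as a direction and $p_j$ when we use it as a point. Choose distinct $r_1,\dots,r_m\in[1-\tau,1]$ and put $P_i=\{r_ip_1,\dots,r_ip_N\}$. Points of $P_i$ have norm $r_i>0$, so the $P_i$ are pairwise disjoint. Clearly $K$ is compact.

**Step 3: $K$ is star-shaped about $0$, and $P_i\subset K$.** Each $W_j$ is convex, so it suffices that $0\in Q_j$ for all $j$. If $0\notin Q_j$, separation of the point $0$ from the compact convex set $Q_j$ gives $v$ with $\langle p_i,v\rangle>0$ for all $i\ne j$. From $\sum_ip_i=0$ we get $\langle p_j,v\rangle<0$. But $p_{j-1}+p_{j+1}=2\kappa p_j$, and both points on the left have positive product with $v$, so $2\kappa\langle p_j,v\rangle>0$. Since $\kappa\ge0$, this is a contradiction. Consequently, for $k\neq j$, the segment $[0,p_k]$ lies in $Q_j$, so $r_ip_k\in Q_j$ for all $i$. In particular $P_i\subset K$.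

**Step 4: (a), up to scale.** Given $r_1p_{k_1},\dots,r_mp_{k_m}$, choose $j\in[N]\setminus\{k_1,\dots,k_m\}$, which is possible as $N>m$. By Step 3 the chosen points lie in $Q_j\subset W_j$. So they and $R_j$ lie in the convex set $W_j\subset K$, and every point of $R_j$, a box of area $4s^2$, sees all the chosen points.

**Step 5: coordinates in a wing.** We want to say that $W_j$ is thin and follows the ray $\mathbb R_{\ge0}t_j$. Every $x\in W_j$ can be written as
$$x=(1-\lambda)q+\lambda(Lt_j+e),\qquad q\in Q_j,\ |e|\le\sigma,\ 0\le\lambda\le1.$$
Put $a=\lambda L\ge0$. Then $\lambda\sigma=\varepsilon a$ and $x-at_j=(1-\lambda)q+\lambda e$. We have $|q|\le1$. Moreover $\langle q,u_j\rangle\le\kappa$, because for $i\ne j$ we have $\langle p_i,u_j\rangle=\cos((i-j)\alpha)\le\cos\alpha$. Since $t_j\perp u_j$ and $\kappa\ge0$ (so $(1-\lambda)\kappa\le\kappa$),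
$$|x-at_j|\le1+\varepsilon a,\qquad \langle x,u_j\rangle\le\kappa+\varepsilon a,\qquad \langle x,u_j\rangle\ge-1-\varepsilon a. \tag{1}$$
Also $|x|\ge a-1-\varepsilon a\ge\frac a2-1$ because $\varepsilon\le\frac12$, so
$$a\le2(|x|+1). \tag{2}$$

**Step 6: different wings are disjoint outside the disc $\{|x|<\rho_0\}$.** This ensures that a line of sight to a far point stays in one wing. Let $x\in W_j\cap W_k$, $j\ne k$, with parameters $a,b$ as in Step 5, and say $a\ge b$. The angle $\theta$ between $t_j$ and $t_k$ satisfies $\alpha\le\theta\le\pi$. The distance from $at_j$ to the ray $\mathbb R_{\ge0}t_k$ is $a\sin\theta\ge a\sin\alpha$ if $\theta\le\frac\pi2$, and $a$ if $\theta>\frac\pi2$. In both cases it is at least $a\sin\alpha$. Hence, by (1) and $\varepsilon\le\frac{\sin\alpha}4$,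
$$a\sin\alpha\le|at_j-bt_k|\le2+\varepsilon(a+b)\le2+2\varepsilon a\le2+\tfrac12a\sin\alpha .$$
So $a\le4/\sin\alpha$, and $|x|\le a+1+\varepsilon a\le1+\frac32a\le1+8/\sin\alpha<\rho_0$.

**Step 7: a point $x\in K$ with $|x|\ge M$ does not see all of $P_i$.** By Step 6 and $M>\rho_0$, there is a unique $k$ with $x\in W_k$. We show that $x$ does not see $p:=r_ip_k$. Suppose it does.

First, the far part of the line of sight lies in $W_k$. Since $|\cdot|$ is convex and $|p|\le1<\rho_0<|x|$, the points of $[p,x]$ of norm less than $\rho_0$ form a relatively open interval containing $p$. The rest is a segment $[y,x]$ with $|y|=\rho_0$. It is connected, and it is covered by the closed sets $W_l\cap\{|\cdot|\ge\rho_0\}$, $l\in[N]$, which are pairwise disjoint by Step 6. It contains $x\in W_k$, so $[y,x]\subset W_k$.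

Second, the line of sight leans. By (2) the parameter of $y$ in $W_k$ is at most $2(\rho_0+1)$, so by (1) and the choice of $\varepsilon$
$$\langle y,u_k\rangle\le\kappa+2\varepsilon(\rho_0+1)\le\kappa+\tau=1-3\tau,$$
where the last equality is $1-\kappa=4\tau$. On the other hand $\langle p,u_k\rangle=r_i\ge1-\tau$, and $|y-p|\le\rho_0+1$. Thus along $[p,x]$ the affine function $\langle\cdot,u_k\rangle$ decreases at a rate of at least $2\tau/(\rho_0+1)$ per unit length.

Third, it hits the opposite side. Since $|y|=\rho_0<M\le|x|$, there is $y'\in[y,x]$ with $|y'|=M$. Then $|y'-p|\ge M-1>2(\rho_0+1)/\tau$, and $\langle p,u_k\rangle\le1$, so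
$$\langle y',u_k\rangle\le1-\frac{2\tau(M-1)}{\rho_0+1}<1-4=-3 .$$
But $y'\in W_k$, so by (1), (2) and the choice of $\varepsilon$ we have $\langle y',u_k\rangle\ge-1-2\varepsilon(M+1)\ge-2$, a contradiction.

**Step 8: rescaling.** By Step 7 the (compact) set of points seeing all of $P_i$ lies in the disc of radius $M$ about $0$, and has area at most $\pi M^2<4s^2\delta$. Scale everything by the factor $1/(2s)$. The $R_j$ become unit squares, so Step 4 gives (a), and the area bound becomes $\pi M^2/(4s^2)<\delta$, which is (b). This proves Theorem 2. $\square$

## Intersections of planar visibility sets and the proof of Theorem 4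

In the example just given the point $0$ sees everything. We now show that for three or more classes in the plane a point seeing a whole class is unavoidable. The convexity argument of the first section failed because visibility sets are not convex. In a simply connected planar set, however, their intersections have no holes and are connected, and for a topological version of the colorful Helly theorem this is enough.

Let $K\subset\mathbb R^2$ be compact and simply connected, and write $V(p)=V_K(p)$. If the hypothesis of Theorem 4 holds for $P_1,\dots,P_m$, it holds for $P_1,P_2,P_3$, because the other classes are non-empty and can be filled in arbitrarily. So let $m=3$.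

Simple connectivity enters only through winding numbers. Write $n(\gamma,z)$ for the winding number of a closed curve $\gamma$ about $z\notin\gamma$. It is locally constant in $z$.

**(W)** *If a closed polygonal curve in $K$ has non-zero winding number about $z$, then $z\in K$.* Otherwise the curve would be null-homotopic in $K\subset\mathbb R^2\setminus\{z\}$, and its winding number about $z$ would be $0$.

For Steps 1 and 2, let $F\subset K$ be finite and non-empty, and assume that
$$S=\bigcap_{p\in F}V(p)\ne\emptyset .$$

**Step 1: $\mathbb R^2\setminus S$ is connected.** Let $z\notin S$. Then $z\notin V(p)$ for some $p\in F$, and $z\ne p$ because $p\in V(p)$. The ray $\{z+s(z-p):s\ge0\}$ misses $V(p)$: if $y\in V(p)$ were on it, then $z\in[p,y]\subset V(p)$, since $V(p)$ is star-shaped about $p$. So the ray misses $S$, and every component of the complement is unbounded. As $S$ is bounded, the outside of a large disc lies in a single component, so there is only one.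

**Step 2: $S$ is path connected.** Let $x\ne y$ be in $S$. If the segment $[x,y]$ is available we use it. If not, we walk around the obstacle.

*Case $[x,y]\subset K$.* Let $p\in F$. The three sides of the triangle $pxy$ lie in $K$. If the triangle is degenerate, it is the union of its sides. If not, its boundary has winding number $\pm1$ about each interior point. By (W) the triangle lies in $K$. So for each $w\in[x,y]$ we have $[p,w]\subset K$. Hence $[x,y]\subset V(p)$ for all $p\in F$, and $[x,y]\subset S$.

*Case $[x,y]\not\subset K$.* No $p\in F$ is on the line $xy$, since otherwise $[x,y]\subset[p,x]\cup[p,y]\subset K$. For $p,q\in F$ consider the loop $x\to p\to y\to q\to x$, which lies in $K$. For $z$ not on this loop and not on $[x,y]$,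
$$n(xpyqx,z)=n(xpyx,z)+n(xyqx,z), \tag{3}$$
because the edges $y\to x$ and $x\to y$ cancel.

First, no $p,q\in F$ are strictly on opposite sides of the line $xy$. Suppose they are, and let $w\in(x,y)\setminus K$, which exists since $x,y\in K$. For $z$ close to $w$ in the interior of the triangle $pxy$, the right side of (3) is $\pm1+0$, because $z$ is not in the triangle $xyq$. The loop meets the line $xy$ only in $x$ and $y$, so $w$ is not on the loop, and by local constancy its winding number about $w$ is $\pm1$. By (W) $w\in K$, a contradiction.

So all $p\in F$ are strictly on one side of the line. Let $\Delta_p=\operatorname{conv}(p,x,y)$ and $O_p=\Delta_p\setminus K$.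

Second, $O_p=O_q$ for all $p,q\in F$. Let $z\in O_p$. Then $z\notin[p,x]\cup[p,y]$, as these segments lie in $K$. If $z\in(x,y)$, then $z\in\Delta_q\setminus K=O_q$. Otherwise $z\in\operatorname{int}\Delta_p$. If $z\notin\Delta_q$, then $z$ is not on the loop (which lies in $K$) and not on $[x,y]$, and by (3) the loop has winding number $\pm1+0$ about $z$. So $z\in K$ by (W), a contradiction. Hence $z\in\Delta_q\setminus K=O_q$. The other inclusion is symmetric.

Call this common set $O$. It is the obstacle. It is relatively open in each $\Delta_p$ since $K$ is closed, and it contains a point of $(x,y)$. Let
$$C=\operatorname{conv}(\overline O\cup\{x,y\}).$$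
Then $C\subset\Delta_p$ for each $p\in F$. It is compact and convex. It has interior points, since $O$ contains a half-disc around a point of $(x,y)$. It lies on one side of the line $xy$ and meets that line exactly in $[x,y]$. The boundary $\partial C$ is a simple closed curve, and $[x,y]$ is an arc of it. So $\Gamma=\partial C\setminus(x,y)$ is an arc from $x$ to $y$.

Third, $\Gamma\subset V(p)$ for all $p\in F$. Let $z\in\Gamma$ and suppose that there is $o\in[p,z]\setminus K$. Since $p,z\in\Delta_p$, we have $o\in\Delta_p\setminus K=O$. As before $o\notin[p,x]\cup[p,y]$. In particular $o\ne p$.

Suppose $o\in(x,y)$. Let $h$ be the affine function vanishing on the line $xy$ with $h(p)=1$. It is non-negative on $\Delta_p$. Writing $o=(1-\theta)p+\theta z$ with $0\le\theta\le1$, we get $0=h(o)=(1-\theta)+\theta h(z)$, so $\theta=1$ and $z=o\in(x,y)$. This is impossible since $z\in\Gamma$.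

So $o\in\operatorname{int}\Delta_p$. As $O$ is relatively open in $\Delta_p$, some disc $B$ about $o$ satisfies $B\subset O\subset C$. Hence $o\in\operatorname{int}C$, and $z\ne o$ because $z\in\partial C$. The ray from the vertex $p$ through the interior point $o$ leaves $\Delta_p$ at some $b\in(x,y)$, and $z$ lies on this ray, beyond $o$, in $\Delta_p$. So $z\in(o,b]$, and $z\ne b$ because $z\notin(x,y)$. A point of the segment between the center $o$ of the disc $B$ and $b$, other than $b$, is interior to $\operatorname{conv}(B\cup\{b\})\subset C$. So $z\in\operatorname{int}C$, contradicting $z\in\partial C$.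

So $\Gamma\subset\bigcap_{p\in F}V(p)=S$ joins $x$ to $y$ in $S$. This proves Step 2.

Now we recall the topological and combinatorial notions. For a finite indexed family $(Y_v)_{v\in V}$ of sets, the *nerve* is the simplicial complex on $V$ whose faces are the sets $\tau\subset V$ with $\bigcap_{v\in\tau}Y_v\ne\emptyset$. For a complex $X$ on $V$ and $W\subset V$, the induced complex $X[W]$ consists of the faces of $X$ contained in $W$.

**Definition ($d$-Leray).** A finite complex $X$ on $V$ is *$d$-Leray* (over $\mathbb Q$) if $\tilde H^k(X[W];\mathbb Q)=0$ for all $W\subset V$ and all $k\ge d$.

For example, the boundary of a triangle is $2$-Leray but not $1$-Leray, and the boundary of a tetrahedron is not $2$-Leray. The boundary of a triangle is the nerve of the three visibility sets in the triangle with tails.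

**Definition (matroid complex, rank).** A complex $\mathcal M$ on $V$ is a *matroid complex* if for each $W\subset V$ all inclusion-maximal faces of $\mathcal M[W]$ have the same size. This size is the *rank* $\rho(W)$.

If $V=V_1\sqcup\dots\sqcup V_m$ with all $V_i$ non-empty, the sets with at most one element in each $V_i$ form a matroid complex, the *partition matroid*. Its bases are the transversals, and $\rho(W)$ is the number of $i$ with $W\cap V_i\ne\emptyset$. For $V_1=\{1,2\}$, $V_2=\{3\}$, for instance, the maximal faces are $\{1,3\}$ and $\{2,3\}$, and $\rho(\{1,2\})=1$.

**Step 3: the nerve is $2$-Leray.** We use Alexander duality in $S^2=\mathbb R^2\cup\{\infty\}$: for non-empty compact $Y\subset\mathbb R^2$,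
$$\tilde{\check H}{}^k(Y;\mathbb Q)\cong\tilde H_{1-k}(S^2\setminus Y;\mathbb Q).$$
So $\check H^k(Y;\mathbb Q)=0$ for $k\ge2$. For $Y=S$ as in Steps 1 and 2, the set $S^2\setminus S$ is connected, being the connected set $\mathbb R^2\setminus S$ together with its limit point $\infty$. So $\check H^1(S;\mathbb Q)=0$. Since $S$ is connected by Step 2, $\tilde{\check H}{}^0(S;\mathbb Q)=0$. Hence every non-empty intersection of sets $V(p)$ has vanishing reduced Čech cohomology.

Let $V=V_1\sqcup V_2\sqcup V_3$ with $V_i=P_i\times\{i\}$, and let $X$ be the nerve of the family $(V(p))_{(p,i)\in V}$. A point that belongs to several classes is counted once for each class. Leray's theorem for finite closed covers with acyclic intersections (Godement, *Topologie algébrique et théorie des faisceaux*, II.5.2) gives for each non-empty $W\subset V$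
$$H^k(X[W];\mathbb Q)\cong\check H^k\Big(\bigcup_{(p,i)\in W}V(p);\mathbb Q\Big)=0\qquad(k\ge2),$$
where the right side vanishes because the union is a non-empty compact set in the plane. For $W=\emptyset$ there is nothing to show. So $X$ is $2$-Leray.

**Step 4: the topological colorful Helly theorem.** Kalai–Meshulam (*A topological colorful Helly theorem*, Adv. Math. 191 (2005) 305–311) show: if $X$ is a $d$-Leray complex on $V$ and $\mathcal M\subset X$ is a matroid complex on $V$ with rank function $\rho$, then some $\tau\in X$ has $\rho(V\setminus\tau)\le d$. Take $d=2$ and for $\mathcal M$ the partition matroid of $V=V_1\sqcup V_2\sqcup V_3$. The hypothesis of Theorem 4 says that every transversal $\{(p_1,1),(p_2,2),(p_3,3)\}$ is a face of $X$, so $\mathcal M\subset X$. We get $\tau\in X$ such that $V\setminus\tau$ meets at most two of the three sets $V_i$. So $V_i\subset\tau$ for some $i$, and therefore $\bigcap_{p\in P_i}V(p)\ne\emptyset$: some point sees all of $P_i$. Together with the triangle with tails, this proves Theorem 4. $\square$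

With only two classes the inequality $\rho(V\setminus\tau)\le2$ says nothing, in accordance with the example.

## A two-skeleton in general position and the proof of Theorem 3

**Step 1: reduction to $d=3$.** For $d>3$, replace $K$ by $K\times[0,1]^{d-3}$ and $P_i$ by $P_i\times\{0\}$. As in Step 1 of the proof of Theorem 2, $(x,t)$ sees $(p,0)$ iff $x$ sees $p$. A box of volume one times $[0,1]^{d-3}$ is a box of volume one. Simple connectivity and compactness are preserved. So let $d=3$, and put $N=m+1\ge2$.

**Step 2: a graph with the right visibility.** We first forget simple connectivity. Choose $p_1,\dots,p_N,x_1,\dots,x_N\in\mathbb R^3$ with no four coplanar. Since there are at least four points, no three are collinear. Put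
$$A_i=\bigcup_{j\ne i}[p_i,x_j],\qquad G=\bigcup_{i=1}^NA_i .$$
Here $x_j$ is the future center of the box for all $p_i$ with $i\ne j$. Two distinct segments $[p_i,x_j]$ and $[p_k,x_l]$ meet at most in a common endpoint: if they have no common endpoint and meet, their four endpoints are coplanar; if they have a common endpoint, they are not collinear and meet only there.

*Claim: $\bigcap_iA_i=\emptyset$.* Let $z$ be in the intersection. If $z=x_j$, then $z\in A_j$ gives $x_j\in[p_j,x_k]$ with $k\ne j$, so three of our points are collinear. If $z=p_i$, then $z\in A_k$ with $k\ne i$ gives $p_i\in[p_k,x_l]$ for some $l$, again three collinear points. Otherwise $z$ is interior to a segment at $p_1$ and interior to a segment at $p_2$. These are distinct segments, which is impossible by what we just said.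

The function $z\mapsto\max_i\operatorname{dist}(z,A_i)$ is continuous, positive by the claim, and tends to infinity with $|z|$. So it has a positive minimum. Fix $\eta>0$ smaller than this minimum. Then the closed $\eta$-neighborhoods of $A_1,\dots,A_N$ have no common point.

In $G$ the point $p_i$ sees exactly $A_i$, because $[p_i,x_j]$ is the only segment of $G$ on its line. So $G$ has the desired visibility. But it is not simply connected: for $N=3$ it is the hexagon $p_1x_2p_3x_1p_2x_3$, and for $N=2$ it is not even connected. We have to fill it in. Filling in everything up to a ball destroys all obstacles to sight. The way out is that $\pi_1$ only needs a $2$-skeleton: we take a fine triangulation of a ball containing $G$ as a subcomplex and keep only its triangles. If the vertices are in general position, a line of sight from $p_i$ along triangles cannot leave the vicinity of $A_i$.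

**Step 3: a fine triangulation with $G$ as a full subcomplex.** Let $Q$ be a cube with $G\subset\operatorname{int}Q$. There is a triangulation of $Q$ in which every $[p_i,x_j]$ ($i\ne j$) and every point $p_i$, $x_j$ is a subcomplex (Rourke–Sanderson, *Introduction to Piecewise-Linear Topology*, Thm 2.11 and Addendum 2.12). In our case it can be seen directly. For each segment $[p_i,x_j]$ take two planes that intersect in its line, a plane through $p_i$ and a plane through $x_j$, neither of the latter two containing the line. Add the six planes of the faces of $Q$. These planes cut $Q$ into convex polytopes which, with their faces, form a polytopal complex. The segment $[p_i,x_j]$ is the set of points lying on its first two planes and on a given closed side of each of the other two, so it is a union of cells. Its endpoints are intersections of three of the planes, so they are cells. The barycentric subdivision of this polytopal complex is the required triangulation.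

A subcomplex is *full* if every simplex all of whose vertices lie in it belongs to it. For example, two edges $uv,vw$ of a triangle do not form a full subcomplex of it, since the edge $uw$ and the triangle have all their vertices there. After one barycentric subdivision every subcomplex $\mathcal L$ becomes full: a simplex of the subdivision is a chain $\sigma_0<\dots<\sigma_k$ of simplices, and if all vertices, that is, all $\sigma_i$, are in $\mathcal L$, then the chain is a simplex of the subdivided $\mathcal L$. Barycentric subdivisions also make the diameters as small as we like. So after repeated barycentric subdivision we have a triangulation $\mathcal T$ of $Q$ with these properties: all simplices have diameter $<\eta$; every $[p_i,x_j]$ ($i\ne j$) and every $p_i$, $x_j$ is a subcomplex; and the subcomplex $\mathcal G$ that is the union of these, which triangulates $G$ and is $1$-dimensional, is full. Call the vertices not in $\mathcal G$ *free*.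

**Step 4: general position.** Coplanar vertices would let sight continue from one triangle to the next, so we move the free vertices slightly. (This includes the free vertices on the boundary of $Q$.) Let $f:Q\to\mathbb R^3$ be the simplexwise affine extension of the motion. On each simplex $f-\mathrm{id}$ is affine, and its values at the vertices are the displacements. So for small displacements its linear parts have norm $<\frac12$ on all of the finitely many simplices. A segment in the convex set $Q$ splits into finitely many pieces lying in single simplices. So $f-\mathrm{id}$ is $\frac12$-Lipschitz on $Q$, hence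
$$|f(a)-f(b)|\ge\tfrac12|a-b| ,$$
and $f$ is injective. Therefore $\mathcal T'=f(\mathcal T)$ is a geometric simplicial complex, $|\mathcal T'|=f(Q)$ is a $3$-ball, and $f=\mathrm{id}$ on $G$, because the vertices of $\mathcal G$ do not move. The set $f(\operatorname{int}Q)$ is open by invariance of domain, so
$$G=f(G)\subset f(\operatorname{int}Q)\subset\operatorname{int}|\mathcal T'| .$$
For small displacements all diameters remain $<\eta$. Fullness is a combinatorial property, so $\mathcal G$ is full in $\mathcal T'$.

Choose the new positions of the free vertices one after another, each off all lines and planes spanned by vertices already placed, where the vertices of $\mathcal G$ count as placed first. Only finitely many lines and planes are excluded each time, so the displacements can be as small as required. Then the following holds for vertices of $\mathcal T'$.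

(i) *Three distinct collinear vertices are all in $\mathcal G$.* Otherwise the free one among them that was placed last lies on the line through the other two, which were placed before.

(ii) *If four distinct vertices are coplanar and not all in $\mathcal G$, then exactly one is free and the other three are collinear and in $\mathcal G$.* Consider the free one that was placed last. The other three were placed before and cannot span a plane, since the last one would lie in it. So they are collinear, and by (i) they are in $\mathcal G$.

(iii) *If $[u,w]$ is an edge of $\mathcal T'$ with $u,w\in\mathcal G$ and $p_i,u,w$ are collinear, then $[u,w]\subset A_i$.* By fullness $[u,w]\in\mathcal G$, so $[u,w]\subset[p_k,x_l]$ for some $k\ne l$. The line $p_kx_l$ is the line $uw$ and contains $p_i$. Since no three of our original points are collinear, $k=i$, and $[u,w]\subset[p_i,x_l]\subset A_i$.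

**Step 5: visibility in the $2$-skeleton.** Let $K_0$ be the union of all simplices of $\mathcal T'$ of dimension at most $2$. Then $G\subset K_0$. The inclusion of the $2$-skeleton of a connected complex induces an isomorphism of fundamental groups, and $|\mathcal T'|$ is a ball. So $K_0$ is path connected and $\pi_1(K_0)=\pi_1(|\mathcal T'|)=0$.

*Claim: each $x\in V_{K_0}(p_i)$ lies in a simplex of $\mathcal T'$ meeting $A_i$.* Let $p=p_i$. If $x=p$, take the simplex $\{p\}$; recall that $p\in A_i$. Let $x\ne p$, $[p,x]\subset K_0$. The segment meets the relative interior of each simplex in a convex set. So it splits into finitely many consecutive pieces whose open parts each lie in the relative interior of one edge or triangle. Let $\varsigma$ be the edge or triangle that corresponds to the last piece. Then $x\in\varsigma$, and the line $px$ meets the relative interior of $\varsigma$ in a non-degenerate segment.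

If $p$ is a vertex of $\varsigma$, then $\varsigma$ meets $A_i$ in $p$.

If $\varsigma=[u,w]$ is an edge and $p\notin\{u,w\}$, then the line $px$ is the line $uw$, so $p,u,w$ are collinear. By (i) $u,w\in\mathcal G$, and by (iii) $\varsigma\subset A_i$.

If $\varsigma=uvw$ is a triangle and $p\notin\{u,v,w\}$, then $p,u,v,w$ are coplanar, since the line $px$ contains a non-degenerate segment of the plane of $\varsigma$. As $\mathcal G$ is full and $1$-dimensional, $u,v,w$ are not all in $\mathcal G$. By (ii) exactly one of the four vertices is free. It is not $p$, so it is, say, $v$, and $p,u,w$ are collinear with $u,w\in\mathcal G$. By (iii) $[u,w]\subset A_i$, so $\varsigma$ meets $A_i$. This proves the claim.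

Since all simplices have diameter $<\eta$, the claim shows that $V_{K_0}(p_i)$ lies in the closed $\eta$-neighborhood of $A_i$. By the choice of $\eta$, $\bigcap_iV_{K_0}(p_i)=\emptyset$: no point sees all $p_i$ in $K_0$.

**Step 6: thickening.** The set $K_0$ contains no boxes, so we enlarge it a little. For $0<t<1$ and each tetrahedron $T$ of $\mathcal T'$ with barycenter $b_T$, let
$$T_t=b_T+(1-t)(\operatorname{int}T-b_T),\qquad K_t=|\mathcal T'|\setminus\bigcup_TT_t .$$
The $T_t$ are open, so $K_t$ is compact. Radial projection from $b_T$, performed by a straight-line homotopy in each $T\setminus T_t$, is a deformation retraction of $K_t$ onto $K_0$. So $K_t$ is simply connected. As $t\downarrow0$, the $T_t$ grow and exhaust $\operatorname{int}T$, so the $K_t$ decrease and $\bigcap_tK_t=K_0$. By Lemma 5 and Step 5, for small $t$ no point sees all $p_i$ in $K_t$. Fix such a $t$.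

**Step 7: the boxes.** The closures of the $T_t$ lie in the sets $\operatorname{int}T$, so they are disjoint from $K_0\supset G$. Also $G\subset\operatorname{int}|\mathcal T'|$ by Step 4. Since $G$ is compact, for some $r>0$ the $r$-neighborhood of $G$ lies in $K_t$. Let $B_j$ be an axis parallel cube centered at $x_j$ with circumradius less than $r$, of the same size for all $j$. For $i\ne j$, the set $\operatorname{conv}(\{p_i\}\cup B_j)$ lies in the $r$-neighborhood of $[p_i,x_j]\subset G$, hence in $K_t$. So every point of $B_j$ sees every $p_i$ with $i\ne j$ in $K_t$.

Rescale so that the $B_j$ have volume one, let $K$ be the rescaled $K_t$, and let $P_1=\dots=P_m$ be the rescaled set $\{p_1,\dots,p_N\}$. Any $m=N-1$ chosen points omit some $p_j$, and $B_j$ serves them, so (a) holds. No point sees all of $P_i$, by Step 6. This proves Theorem 3. $\square$
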